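\title{A Yagzhev nil binary algebra that is not Gerstenhaber nil}

\begin{abstract}
Let $A$ be a commutative, not necessarily associative algebra over a field of characteristic zero, and let $T_q(x)$ be the sum of all bracketed products of $q$ copies of $x\in A$. The algebra is Yagzhev nil if $T_q$ vanishes identically for all large $q$, and Gerstenhaber nil if every bracketed product of large degree vanishes separately. We show that the first property does not imply the second. Our example has dimension $5$ and satisfies $T_q\equiv0$ for $q\ge6$; it is built from a pencil of nilpotent $3\times3$ matrices that cannot be triangularized simultaneously. We obtain examples of every Yagzhev nilindex $p\ge6$ and $d$-linear examples for every $d\ge2$. We also prove that the dimension $5$ is the least possible, that Yagzhev nil algebras of nilindex $p$ are $(2p-3)$-Engel, and that $3$-Engel algebras are Gerstenhaber nil.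
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Three nil conditions}

Throughout, $K$ is a field of characteristic zero and $d\ge2$ is an integer. An \emph{algebra} is a vector space $A$ over $K$ with a $d$-linear map $\mu\colon A^d\to A$. All our algebras are \emph{commutative}, meaning that $\mu$ is symmetric:
\[
\mu(x_1,\dots,x_d)=\mu(x_{\sigma1},\dots,x_{\sigma d})\qquad\text{for all }\sigma\in S_d .
\]
Neither associativity nor a unit is assumed. The algebra is \emph{binary} if $d=2$; we then write $xy=\mu(x,y)$, $x^2=xx$, $x^3=x\,x^2$ and $L_x(y)=xy$.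

The \emph{monomials} in an element $x\in A$ are defined recursively: $x$ is a monomial of degree $1$, and if $v_1,\dots,v_d$ are monomials of degrees $i_1,\dots,i_d$, then $\mu(v_1,\dots,v_d)$ is a monomial of degree $i_1+\dots+i_d$. A monomial built with $n$ copies of $\mu$ has degree $n(d-1)+1$; in the binary case it has degree $n+1$. The monomials in $x$ span the subalgebra generated by $x$. Define $T_1(x)=x$ and, for $q>1$,
\begin{equation}\label{eq:Trec}
T_q(x)=\sum_{i_1+\dots+i_d=q}\mu\bigl(T_{i_1}(x),\dots,T_{i_d}(x)\bigr),
\end{equation}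
where the sum runs over all ordered $d$-tuples of positive integers. Unwinding the recursion, $T_q(x)$ is the sum of all ways of composing $\mu$ with itself on $q$ ordered copies of $x$. Equivalently, $T_q(x)=\frac1{q!}T^{\mathrm{mult}}_q(x,\dots,x)$, where $T_q^{\mathrm{mult}}(x_1,\dots,x_q)$ is the sum of all multilinear compositions of $\mu$ in the arguments $x_1,\dots,x_q$.

\begin{definition}\label{def:nil}
Let $(A,\mu)$ be an algebra.
\begin{enumerate}
\item $A$ is \emph{$n$-Engel} if $\operatorname{Ad}_x^n=0$ for every $x\in A$, where $\operatorname{Ad}_x(y)=\mu(x,\dots,x,y)$. It is \emph{Engel} if it is $n$-Engel for some $n$. In the binary case $\operatorname{Ad}_x=L_x$.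
\item $A$ is \emph{Gerstenhaber nil of nilindex $n$} if for every $x\in A$ all monomials in $x$ built with at least $n$ copies of $\mu$ are zero.
\item $A$ is \emph{Yagzhev nil of nilindex $p$} if $T_q(x)=0$ for all $x\in A$ and all $q\ge p$. The nilindex is \emph{exactly $p$} if, moreover, $T_{p-1}\not\equiv0$.
\end{enumerate}
\end{definition}

The first and third conditions describe the map $x\mapsto x-\mu(x,\dots,x)$ from $A$ to itself. The series $\sum_qT_q$ is its formal inverse (Lemma~\ref{lem:fixed}), so $A$ is Yagzhev nil of nilindex $p$ when this inverse is a polynomial of degree less than $p$. The derivative of the map at $x$ is $1-d\operatorname{Ad}_x$, so the Engel condition says that all derivatives are unipotent of bounded index. The second condition concerns the multiplication itself: all one-generated subalgebras are nilpotent of bounded degree. Here a binary algebra is \emph{nilpotent} if for some $k$ all products of $k$ of its elements, in every bracketing, are zero.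

\subsection{The question}

Since $T_q(x)$ is a sum of monomials of degree $q$, every Gerstenhaber nil algebra is Yagzhev nil. The converse asks whether the monomials can cancel in every degree $q\ge p$, for every $x$, without eventually vanishing. In a binary algebra
\begin{gather*}
T_2=x^2,\qquad T_3=2x^3,\qquad T_4=4\,x\,x^3+x^2x^2,\\
T_5=8\,x(x\,x^3)+2\,x(x^2x^2)+4\,x^2x^3 .
\end{gather*}
If the algebra is associative, all monomials of degree $q$ equal $x^q$, and $T_q(x)=C_{q-1}x^q$, where $C_0,C_1,\ldots=1,1,2,5,14,\dots$ are the Catalan numbers. These are nonzero in $K$, so the two nil conditions coincide. If a binary algebra is Yagzhev nil of nilindex $3$, then $T_3=0$ gives $x^3=0$ and $T_4=0$ then gives $x^2x^2=0$; hence $x$ and $x^2$ span the subalgebra generated by $x$ and all monomials of degree at least $3$ vanish.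

Three known facts frame the problem. Every Gerstenhaber nil algebra is Engel (Gerstenhaber, Umirbaev). Binary Yagzhev nil algebras of nilindex $4$ are Gerstenhaber nil of nilindex $6$. For $d=3$ the converse fails: Gorni and Zampieri exhibited a $4$-dimensional $3$-linear commutative algebra that is Yagzhev nil and Engel but not Gerstenhaber nil. The problem of Piontkovski~\cite{Piontkovski} concerns the case $d=2$:
\begin{quote}
\emph{Must every binary commutative algebra over $K$ that is Yagzhev nil of some nilindex $p$ be Gerstenhaber nil of some nilindex $n$?}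
\end{quote}
The binary evidence above suggests a positive answer. An identity $T_q\equiv0$ can be linearized and monomials can be substituted into it, so it produces many relations among the monomials in $x$, and for $p\le4$ these relations kill all monomials of large degree. The answer is nevertheless negative.

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $A$ be the binary commutative algebra with basis $e_1,\dots,e_5$ whose only nonzero products of basis vectors, up to order, are
\[
e_1e_1=e_2,\quad e_1e_4=\tfrac12e_3,\quad e_1e_5=\tfrac12e_4,\quad e_2e_3=\tfrac12e_4,\quad e_2e_4=-\tfrac12e_5 .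
\]
Then $T_q\equiv0$ on $A$ for all $q\ge6$ and $T_5\not\equiv0$, but $A$ is not Gerstenhaber nil of any nilindex.
\end{theorem}

The example extends to larger nilindices and to all arities.

\begin{theorem}\label{thm:families}
\begin{enumerate}
\item[(a)] For every $p\ge6$ there is a finite-dimensional binary commutative algebra that is Yagzhev nil of nilindex exactly $p$ and not Gerstenhaber nil.
\item[(b)] For every $d\ge2$ there is a $5$-dimensional $d$-linear commutative algebra with $T_q\equiv0$ for all $q\ge4d-2$ that is not Gerstenhaber nil.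
\end{enumerate}
\end{theorem}

The remaining results are positive. The Engel condition links them.

\begin{theorem}\label{thm:engel}
Let $A$ be a binary commutative algebra of any dimension.
\begin{enumerate}
\item[(a)] If $A$ is Yagzhev nil of nilindex $p\ge2$, then $A$ is $(2p-3)$-Engel.
\item[(b)] If $A$ is $3$-Engel, then $A$ is Gerstenhaber nil of nilindex $6$: all monomials of degree at least $7$ in one element vanish.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:dim}
If a binary commutative algebra is Engel (in particular, if it is Yagzhev nil), then every one-generated subalgebra of dimension at most $4$ is nilpotent. In particular, a binary Yagzhev nil algebra of dimension at most $4$ is Gerstenhaber nil of nilindex $8$.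
\end{theorem}

Thus $5$ is the least dimension of a binary counterexample. As for the nilindex, the implication holds for $p\le4$ by the known fact quoted above and fails for every $p\ge6$. The case of nilindex exactly $5$ is not settled here. None of the three known facts is used in the proofs.

Section~\ref{sec:prelim} identifies $\sum_qT_q$ as a formal inverse. Section~\ref{sec:example} constructs the examples; the point is that the Yagzhev condition can be arranged to depend on the nilpotency of each matrix in a linear family, while the Gerstenhaber condition depends on products of different matrices of the family. Sections~\ref{sec:engel} and~\ref{sec:three} prove the two parts of Theorem~\ref{thm:engel}, and Section~\ref{sec:dim} uses both to prove Theorem~\ref{thm:dim}.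

\section{Linearization and the formal inverse}\label{sec:prelim}

We use repeatedly that a polynomial in scalar variables with coefficients in a $K$-vector space that vanishes at all points of $K^r$ has zero coefficients; this holds because $K$ is infinite. The following consequence lets us differentiate identities and extend scalars.

\begin{lemma}\label{lem:lin}
Let $V,W$ be vector spaces over $K$ and let $\Phi\colon V^q\to W$ be a $q$-linear map with $\Phi(x,\dots,x)=0$ for all $x\in V$.
\begin{enumerate}
\item[(a)] For all $x,y\in V$ we have $\sum_{i=1}^q\Phi(x,\dots,x,y,x,\dots,x)=0$, with $y$ in the $i$-th place.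
\item[(b)] If $R$ is a commutative associative $K$-algebra with unit, then the $R$-multilinear extension of $\Phi$ satisfies $\Phi(X,\dots,X)=0$ for all $X\in V\otimes_KR$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\Phi^{\mathrm{sym}}(x_1,\dots,x_q)=\frac1{q!}\sum_{\sigma\in S_q}\Phi(x_{\sigma1},\dots,x_{\sigma q})$. For $x=\tau_1x_1+\dots+\tau_qx_q$ the expression $\Phi(x,\dots,x)$ is a polynomial in the $\tau_i$ that vanishes on $K^q$, and its coefficient of $\tau_1\cdots\tau_q$ is $q!\,\Phi^{\mathrm{sym}}(x_1,\dots,x_q)$. So $\Phi^{\mathrm{sym}}=0$. The sum in (a) equals $q\,\Phi^{\mathrm{sym}}(y,x,\dots,x)$. For (b), the extension of $\Phi^{\mathrm{sym}}$ to $V\otimes R$ is zero, and it agrees with the extension of $\Phi$ on the diagonal.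
\end{proof}

The formula in (a) is the \emph{linearization} of the identity in the direction $y$. The lemma applies to $T_q$, since $T_q(x)=\Theta_q(x,\dots,x)$ for the symmetric $q$-linear map $\Theta_q=\frac1{q!}T^{\mathrm{mult}}_q$.

Let $A[[\lambda]]$ be the space of formal series $\sum_k\lambda^ka_k$ with $a_k\in A$, with $\mu$ extended coefficientwise. The \emph{order} of a nonzero series is the least $k$ with $a_k\ne0$. The order of $\mu(X_1,\dots,X_d)$ is at least the sum of the orders of the $X_i$.

\begin{lemma}\label{lem:fixed}
Let $(A,\mu)$ be an algebra and $Y\in\lambda A[[\lambda]]$. The equation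
\begin{equation}\label{eq:fixed}
X=Y+\mu(X,\dots,X)
\end{equation}
has exactly one solution $X\in\lambda A[[\lambda]]$, namely $X=\sum_{q\ge1}T_q(Y)$.
\end{lemma}

\begin{proof}
The series $T_q(Y)$ has order at least $q$, so $X=\sum_qT_q(Y)$ is well defined. Expanding $\mu(X,\dots,X)$ by multilinearity and grouping the terms by $q=i_1+\dots+i_d$ gives $\sum_{q\ge2}T_q(Y)=X-Y$ by~\eqref{eq:Trec}. If $X,X'$ are two solutions and $D=X-X'$, then
\[
D=\mu(D,X',\dots,X')+\mu(X,D,X',\dots,X')+\dots+\mu(X,\dots,X,D).
\]
If $D\ne0$ had order $k$, the right side would have order at least $k+d-1>k$. So $D=0$.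
\end{proof}

In finite dimension, a map $S\colon A\to A$ is \emph{polynomial} if its coordinates are polynomials in the coordinates of the argument. The next corollary is our test for the Yagzhev condition: it suffices to write down an inverse.

\begin{corollary}\label{cor:inverse}
Let $A$ be finite-dimensional and let $S\colon A\to A$ be a polynomial map with $S(0)=0$ and $S(y)-\mu(S(y),\dots,S(y))=y$ for all $y\in A$. Then $T_q$ is the homogeneous component of degree $q$ of $S$. In particular $T_q\equiv0$ for $q>\deg S$.
\end{corollary}

\begin{proof}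
Let $S=\sum_{q\ge1}S_q$ be the decomposition into homogeneous components and fix $y$. The hypothesis at the points $\lambda y$, $\lambda\in K$, is a polynomial identity in $\lambda$, so $X=\sum_q\lambda^qS_q(y)$ solves~\eqref{eq:fixed} with $Y=\lambda y$. By Lemma~\ref{lem:fixed}, $X=\sum_q\lambda^qT_q(y)$.
\end{proof}

\section{The counterexamples}\label{sec:example}

\subsection{Reduction to a family of nilpotent matrices}

We look for an algebra in which the equation $X-X^2=y$ can be solved explicitly. Let $B$ be a binary algebra, $M$ a vector space and $\rho\colon B\to\operatorname{End}(M)$ a linear map. Make $B\oplus M$ a binary algebra by keeping the product of $B$ and setting $bm=\frac12\rho(b)m$ and $mm'=0$ for $b\in B$ and $m,m'\in M$. No compatibility between $\rho$ and the product of $B$ is needed, because no associativity is required. Then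
\[
(b+m)^2=b^2+\rho(b)m ,
\]
and the equation $X-X^2=y$ splits into
\[
X_B-X_B^2=y_B,\qquad \bigl(1-\rho(X_B)\bigr)X_M=y_M .
\]
The second equation involves the single operator $\rho(X_B)$. If every operator in $\rho(B)$ satisfies $\rho(b)^r=0$, the equation is solved by a finite geometric series. The monomials in $x=b+m$ see more: a monomial $v$ in $x$ acts on $M$ as $\frac12\rho(v_B)$, where $v_B$ is the same monomial in $b$, and we may multiply by different monomials in any order. So we need two things: a linear space of nilpotent operators in which some product is not nilpotent, and an algebra $B$ in which monomials in one element span enough of $B$.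

A linear space of nilpotent $2\times2$ matrices has dimension at most $1$ (Theorem~\ref{thm:gerst} below), so we try $\dim M=3$, with basis $e_3,e_4,e_5$. Let $E$ be the shift $e_5\mapsto e_4\mapsto e_3\mapsto0$, and let $F$ shift in the opposite direction with weights: $Fe_3=\alpha e_4$, $Fe_4=\beta e_5$, $Fe_5=0$. Then
\[
sE+uF=\begin{pmatrix}0&s&0\\ \alpha u&0&s\\0&\beta u&0\end{pmatrix},\qquad
\det\bigl(\tau-sE-uF\bigr)=\tau^3-(\alpha+\beta)su\,\tau .
\]
We take $\alpha=1$, $\beta=-1$. The Cayley--Hamilton theorem over $K[s,u]$ gives
\begin{equation}\label{eq:pencil}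
(sE+uF)^3=0
\end{equation}
as an identity in $s$ and $u$, whereas
\begin{equation}\label{eq:FE}
FEe_4=Fe_3=e_4 ,
\end{equation}
so that $FE$ is not nilpotent. For $B$ we take the algebra with basis $e_1,e_2$ and only nonzero product $e_1e_1=e_2$, and we put $\rho(e_1)=E$, $\rho(e_2)=F$. The resulting algebra $B\oplus M$ is the algebra $A$ of Theorem~\ref{thm:main}. We write its elements as $(s,t,m)=se_1+te_2+m$ with $m\in M$, so that
\begin{equation}\label{eq:square}
(s,t,m)^2=\bigl(0,\;s^2,\;(sE+tF)m\bigr).
\end{equation}

\subsection{One element, by hand}\label{sub:hand}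

Let $x=e_1+e_3$. Then $x^2=e_2$, because $Ee_3=0$. So $L_x$ acts on $M$ as $\frac12E$ and $L_{x^2}$ acts on $M$ as $\frac12F$. The first terms of~\eqref{eq:Trec} are
\[
T_2(x)=e_2,\qquad T_3(x)=2x\,x^2=2e_3e_2=e_4,\qquad T_4(x)=2xe_4+e_2e_2=e_3 .
\]
For $q\ge5$ the elements $T_3(x),\dots,T_{q-1}(x)$ lie in $M$ by induction and $M^2=0$, so only the terms with a factor $T_1$ or $T_2$ survive:
\[
T_q(x)=E\,T_{q-1}(x)+F\,T_{q-2}(x).
\]
This gives
\[
T_5=Ee_3+Fe_4=-e_5,\qquad T_6=-Ee_5+Fe_3=-e_4+e_4=0,\qquad T_7=0-Fe_5=0,
\]
and two consecutive zeros force $T_q(x)=0$ for all $q\ge6$. The vanishing of $T_6(x)$ is a cancellation between nonzero terms, and the individual monomials survive in arbitrarily large degree. Indeed $x^3=\frac12e_4$, so~\eqref{eq:FE} gives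
\begin{equation}\label{eq:survive}
(L_{x^2}L_x)^k\,x^3=4^{-k}(FE)^k\,\tfrac12e_4=4^{-k}x^3\ne0\qquad(k\ge0).
\end{equation}

\subsection{Proof of Theorem~\ref{thm:main}}

The left side of~\eqref{eq:survive} is a monomial in $x$ of degree $3k+3$, built with $3k+2$ copies of the product. Since $k$ is arbitrary, $A$ is not Gerstenhaber nil of any nilindex.

It remains to compute $T_q(y)$ for all $y=(s,t,m)$. By~\eqref{eq:square}, an element $X=(s',u,m')$ satisfies $X-X^2=y$ if and only if $s'=s$, $u=t+s^2$ and $(1-N)m'=m$, where $N=sE+uF$. By~\eqref{eq:pencil}, $(1-N)(1+N+N^2)=1-N^3=1$. Hence the polynomial map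
\[
S(y)=\bigl(s,\;u,\;(1+N+N^2)m\bigr),\qquad u=t+s^2,\quad N=sE+uF,
\]
satisfies $S(y)-S(y)^2=y$ and $S(0)=0$. By Corollary~\ref{cor:inverse}, the $T_q$ are its homogeneous components. Writing $N=N_0+s^2F$ with $N_0=sE+tF$ and sorting by degree in $(s,t,m)$, we find
\begin{align*}
T_2(y)&=(0,\,s^2,\,N_0m), & T_3(y)&=\bigl(0,\,0,\,(s^2F+N_0^2)m\bigr),\\
T_4(y)&=\bigl(0,\,0,\,s^2(N_0F+FN_0)m\bigr), & T_5(y)&=(0,\,0,\,s^4F^2m),
\end{align*}
and $T_q\equiv0$ for $q\ge6$. Finally $F^2e_3=-e_5\ne0$, so $T_5\not\equiv0$. \qed

\begin{remark}\label{rem:features}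
Both special features of the table are needed. With the sign $+$ in $e_2e_4$, the recursion of Subsection~\ref{sub:hand} gives $T_5(x)=e_5$ and $T_6(x)=2e_4\ne0$; the matrix $E+F$ is then not nilpotent. With $e_1e_1=0$ in place of $e_1e_1=e_2$, the algebra is Gerstenhaber nil: for $y=(s,t,m)$ all monomials of degree at least $2$ lie in $M$, so the only ones that can be nonzero are $L_y^ky^2=2^{-k}N_0^{k+1}m$, and these vanish for $k\ge2$. The relation $e_1e_1=e_2$ is what makes both $E$ and $F$ available from one generator.
\end{remark}

\begin{remark}\label{rem:sharp}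
The algebra $A$ is $5$-Engel: $L_y$ maps $A$ into $Ke_2+M$, maps $Ke_2+M$ into $M$, and acts on $M$ as $\frac12N_0$. So Theorem~\ref{thm:engel}(b) fails with $5$ in place of $3$. Also, $x=e_1+e_3$ generates $A$: the elements $x^2$, $x^3$, $x\,x^3$, $x^2x^3$ are nonzero multiples of $e_2,e_4,e_3,e_5$. So the first statement of Theorem~\ref{thm:dim} fails in dimension $5$.
\end{remark}

\subsection{Proof of Theorem~\ref{thm:families}}

(a) We add an associative summand that raises the nilindex. Let $B_p=zK[z]/(z^p)$. It is commutative and associative, so $T_q(b)=C_{q-1}b^q$ on $B_p$. This vanishes for $q\ge p$, and $T_{p-1}(z)=C_{p-2}z^{p-1}\ne0$. In the direct sum $A\oplus B_p$, with $A$ as in Theorem~\ref{thm:main}, the maps $T_q$ are computed componentwise. For $p\ge6$ they vanish for $q\ge p$, and $T_{p-1}\not\equiv0$. The subalgebra $A$ is not Gerstenhaber nil, so neither is $A\oplus B_p$.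

(b) We keep the space and the matrices $E,F$, and raise the degree of~\eqref{eq:square} to $d$ with powers of $s$:
\[
H(s,t,m)=\bigl(0,\;s^d,\;s^{d-2}(sE+tF)m\bigr).
\]
This map is homogeneous of degree $d$. Let $\mu(x_1,\dots,x_d)$ be $\frac1{d!}$ times the coefficient of $\tau_1\cdots\tau_d$ in $H(\tau_1x_1+\dots+\tau_dx_d)$; this is a symmetric $d$-linear map with $\mu(x,\dots,x)=H(x)$. For $y=(s,t,m)$ put
\[
S(y)=\bigl(s,\;u,\;(1+N+N^2)m\bigr),\qquad u=t+s^d,\quad N=s^{d-2}(sE+uF).
\]
Then $N^3=0$ by~\eqref{eq:pencil}, and $H(S(y))=\bigl(0,s^d,N(1+N+N^2)m\bigr)$, so $S(y)-H(S(y))=y$. The entries of $N$ have degree at most $(d-2)+d$, so $\deg S\le2(2d-2)+1=4d-3$. Corollary~\ref{cor:inverse} gives $T_q\equiv0$ for $q\ge4d-2$.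

Let again $x=e_1+e_3$. Then $\mu(x,\dots,x)=H(x)=e_2$. To evaluate mixed products we expand $H$: by symmetry and multilinearity of $\mu$, the coefficient of $\varepsilon$ in $H(x+\varepsilon v)$ is $d\,\mu(x,\dots,x,v)$, and the coefficient of $\varepsilon\eta$ in $H(x+\varepsilon v+\eta w)$ is $d(d-1)\,\mu(x,\dots,x,v,w)$. For $n\in M$,
\[
H(x+\varepsilon e_2+\eta n)=\bigl(0,\;1,\;(E+\varepsilon F)(e_3+\eta n)\bigr).
\]
The coefficients of $\varepsilon$, of $\eta$ and of $\varepsilon\eta$ are $e_4$, $En$ and $Fn$, so
\[
\mu(x,\dots,x,e_2)=\tfrac1de_4,\qquad \mu(x,\dots,x,n)=\tfrac1dEn,\qquad \mu(x,\dots,x,e_2,n)=\tfrac1{d(d-1)}Fn .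
\]
Define monomials in $x$ by $w_0=\mu(x,\dots,x,e_2)$ and $w_{k+1}=\mu\bigl(x,\dots,x,e_2,\mu(x,\dots,x,w_k)\bigr)$, where $e_2$ stands for the monomial $\mu(x,\dots,x)$. Then $w_k$ is built with $3k+2$ copies of $\mu$, and~\eqref{eq:FE} gives $w_k=d^{-1}\bigl(d^2(d-1)\bigr)^{-k}e_4\ne0$. So the algebra is not Gerstenhaber nil. \qed

\section{Yagzhev nil implies Engel}\label{sec:engel}

From now on all algebras are binary. If $S=\sum_{q<p}T_q$ inverts the map $x\mapsto x-x^2$, then by the chain rule the derivative of $S$ at $z-z^2$ inverts the operator $1-2L_z$. After scaling $z$ by $\lambda$, one side is a polynomial in $\lambda$ of bounded degree and the other is a geometric series, which must therefore terminate. Since $A$ may be infinite-dimensional, we take the derivative with dual numbers.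

\begin{proof}[Proof of Theorem~\ref{thm:engel}(a)]
Let $A_\varepsilon=A\otimes K[\varepsilon]/(\varepsilon^2)$, a binary commutative algebra. Fix $z,v\in A$ and put $X=\lambda(z+\varepsilon v)$ and
\[
Y=X-X^2=Y_0+\varepsilon Y_1,\qquad Y_0=\lambda z-\lambda^2z^2,\quad Y_1=\lambda(1-2\lambda L_z)v .
\]
Since $X=Y+X^2$, Lemma~\ref{lem:fixed} for $A_\varepsilon$ gives $X=\sum_{q\ge1}T_q(Y)$. The element $Y$ lies in $A\otimes K[\varepsilon,\lambda]/(\varepsilon^2)$, so $T_q(Y)=0$ for $q\ge p$ by Lemma~\ref{lem:lin}(b). For $q<p$, symmetry of $\Theta_q$ and $\varepsilon^2=0$ give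
\[
T_q(Y)=T_q(Y_0)+\varepsilon\,q\,\Theta_q(Y_0,\dots,Y_0,Y_1).
\]
Let $D(\lambda)=\sum_{q=1}^{p-1}q\,\Theta_q(Y_0,\dots,Y_0,\,\cdot\,)\in\operatorname{End}(A)[\lambda]$. It does not depend on $v$. Its $q$-th term contains $q-1\le p-2$ copies of $Y_0$, each of degree at most $2$ in $\lambda$, so $\deg D(\lambda)\le2p-4$. The coefficient of $\varepsilon$ in $X=\sum_{q<p}T_q(Y)$ is $\lambda v=D(\lambda)Y_1$. Canceling $\lambda$, we get $v=D(\lambda)(1-2\lambda L_z)v$ for all $v$, that is, $D(\lambda)(1-2\lambda L_z)=1$. In the ring $\operatorname{End}(A)[[\lambda]]$ the element $1-2\lambda L_z$ is invertible, so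
\[
D(\lambda)=(1-2\lambda L_z)^{-1}=\sum_{k\ge0}2^k\lambda^kL_z^k .
\]
Comparing degrees, $L_z^k=0$ for $k\ge2p-3$.
\end{proof}

\section{Algebras with $L_x^3=0$}\label{sec:three}

In degree $4$ there are two monomials, $x\,x^3$ and $x^2x^2$, and the $3$-Engel identity kills the first: $x\,x^3=L_x^3x=0$. The number of monomials grows with the degree, so we need identities that handle many products at once. Linearizing $x\,x^3=0$ expresses the operator $L_{x^3}$ through $L_x$ and $L_{x^2}$, and linearizing once more does the same for the multiplication operators of higher monomials.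

\begin{proof}[Proof of Theorem~\ref{thm:engel}(b)]
Assume $L_y^3=0$ for all $y\in A$. Linearizing $x(x(xx))=0$ in the direction $y$ (Lemma~\ref{lem:lin}(a)) gives $yx^3+x(yx^2)+2L_x^3y=0$. The last term is zero, so
\begin{equation}\label{eq:cube}
L_{x^3}=-L_xL_{x^2}\qquad\text{for all }x\in A .
\end{equation}
This is an identity of degree $3$ in $x$ with values in $\operatorname{End}(A)$. Its linearization in the direction $y$ is
\begin{equation}\label{eq:cubelin}
L_{yx^2+2x(xy)}=-L_yL_{x^2}-2L_xL_{xy}.
\end{equation}

Fix $x$ and choose one monomial in each degree up to $6$: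
\[
x_1=x,\quad x_2=x^2,\quad x_3=x^3,\quad x_4=x_2x_2,\quad x_5=x_1x_4,\quad x_6=x_1x_5 .
\]
We claim that the products $x_ix_j$ with $i\le j$ are as follows.
\[
\begin{array}{c|cccccc}
 & x_1&x_2&x_3&x_4&x_5&x_6\\ \hline
x_1& x_2&x_3&0&x_5&x_6&0\\
x_2& &x_4&-x_5&x_6&0&0\\
x_3& & &x_6&0&0&0\\
x_4& & & &0&0&0\\
x_5& & & & &0&0\\
x_6& & & & & &0
\end{array}
\]
Put $a=L_{x_1}$ and $b=L_{x_2}$. Then $a^3=b^3=0$, and $L_{x_3}=-ab$ by~\eqref{eq:cube}.

\emph{Row $x_1$.} The nonzero entries are definitions, $x_1x_3=a^3x=0$, and $x_1x_6=a^3x_4=0$.

\emph{Row $x_2$.} First $x_3x_2=-abx_2=-ax_4=-x_5$. For $x_2x_4$ we use the coefficient of $\tau^2$ in $L_{x+\tau x^2}^3=(a+\tau b)^3=0$, which is $ab^2+bab+b^2a=0$. We apply it to $x$, using $bx=x_3$ and $ax=x_2$: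
\[
ab^2x=abx_3=-ax_5=-x_6,\qquad babx=bax_3=0,\qquad b^2ax=b^2x_2=bx_4 .
\]
Hence $x_2x_4=bx_4=x_6$. Next $x_5=-bx_3=-b^2x$ gives $bx_5=-b^3x=0$, and $x_6=bx_4=b^2x_2$ gives $bx_6=b^3x_2=0$.

\emph{Row $x_3$.} We apply $-ab$: $x_3x_3=-a(bx_3)=ax_5=x_6$, $x_3x_4=-ax_6=0$, and $x_3x_5=x_3x_6=0$ because $b$ kills $x_5$ and $x_6$.

\emph{Rows $x_4,x_5,x_6$.} We substitute $y=x_2,x_3,x_4$ in~\eqref{eq:cubelin}. For $y=x_2$ the subscript on the left is $x_4+2x_1x_3=x_4$, so
\[
L_{x_4}=-b^2-2aL_{x_3}=-b^2+2a^2b .
\]
For $y=x_3$ we have $xy=0$ and the subscript is $-x_5$, so $L_{x_5}=L_{x_3}b=-ab^2$. For $y=x_4$ the subscript is $x_6+2x_6$, so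
\[
3L_{x_6}=-L_{x_4}b-2aL_{x_5}=b^3-2a^2b^2+2a^2b^2=0 .
\]
Now $x_4x_4=-bx_6+2a^2x_6=0$. The products $x_4x_5$, $x_4x_6$, $x_5x_5$, $x_5x_6$ vanish because each term of $L_{x_4}$ and $L_{x_5}$ ends in $b$. Finally $x_6x_6=0$ because $L_{x_6}=0$.

The table shows that $x_ix_j$ is a multiple of $x_{i+j}$ if $i+j\le6$ and is zero if $i+j\ge7$. Every monomial of degree $k\ge2$ is a product of two monomials of smaller degree with degree sum $k$. By induction on $k$, it is a multiple of $x_k$ for $k\le6$ and zero for $k\ge7$. A monomial with at least $6$ copies of the product has degree at least $7$.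
\end{proof}

\section{Dimension at most four}\label{sec:dim}

A finite-dimensional binary algebra $A$ is Engel if and only if all operators $L_a$ are nilpotent, since then $L_a^{\dim A}=0$. Subalgebras and quotients of Engel algebras are Engel. A nilpotent operator has trace zero, and so does its square. Applying this to $L_a$ and to $L_{a+b}=L_a+L_b$, we get in every finite-dimensional Engel algebra
\begin{equation}\label{eq:trace}
\operatorname{tr}L_a=0,\qquad\operatorname{tr}(L_aL_b)=0\qquad(a,b\in A).
\end{equation}
We shall apply~\eqref{eq:trace} to operators of the form $z\mapsto\psi(z)h$ with $\psi$ a linear form; such an operator has trace $\psi(h)$. For instance, an operator that sends one basis vector $f$ to $h$ and kills the other basis vectors has as its trace the $f$-coefficient of $h$.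

The core of Theorem~\ref{thm:dim} is the following statement.

\begin{proposition}\label{prop:core}
Let $A$ be an Engel binary commutative algebra of dimension at most $4$ generated by one element. Then $A$ is nilpotent.
\end{proposition}

\subsection{Nilpotent algebras and spaces of nilpotent matrices}

Let $A^k$ be the span of all products of $k$ elements of $A$ in all bracketings, and let $\operatorname{Ann}A=\{u\in A: uA=0\}$, an ideal. Then $A^iA^j\subseteq A^{i+j}$. Also $A^{k+1}\subseteq A^k$, since an innermost product of two factors can be regarded as one factor. A set of operators on an $n$-dimensional space $V$ is \emph{strictly triangularizable} if there is a flag $0=V_0\subset V_1\subset\dots\subset V_n=V$ with $\dim V_i=i$ such that each operator maps $V_i$ into $V_{i-1}$. Such operators, for $n\ge1$, have a common nonzero kernel vector, and every product of $n$ of them is zero.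

\begin{lemma}\label{lem:nilp}
Let $A$ be a binary commutative algebra of dimension $n\ge1$.
\begin{enumerate}
\item[(a)] If $A/\operatorname{Ann}A$ is nilpotent, then $A$ is nilpotent.
\item[(b)] If $A$ is nilpotent, then the operators $L_a$, $a\in A$, are strictly triangularizable, and every product of more than $2^{n-1}$ elements of $A$ is zero.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Suppose $A^k\subseteq\operatorname{Ann}A$. A product of $2k$ elements has the form $uv$, where one of $u,v$ is a product of at least $k$ elements and hence lies in $\operatorname{Ann}A$. So $A^{2k}=0$.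

(b) We have $A=A^1\supseteq A^2\supseteq\dots\supseteq A^k=0$ and $L_aA^i\subseteq A^{i+1}$, so any complete flag refining this chain has the required property. A product of $r\ge2$ elements can be written, by commutativity, as $L_uv$ with $v$ a product of at least $r/2$ elements. If $r>2^{n-1}$, then after $j\le n-1$ such steps the remaining factor is a product of more than $2^{n-1-j}\ge1$ elements and can be split again. So the product has the form $L_{u_1}\cdots L_{u_n}v=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dim} from Proposition~\ref{prop:core}]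
A one-generated subalgebra of dimension at most $4$ of an Engel algebra is Engel, hence nilpotent, and Yagzhev nil algebras are Engel by Theorem~\ref{thm:engel}(a). If $A$ is Yagzhev nil of dimension at most $4$ and $x\in A$, the subalgebra generated by $x$ is therefore nilpotent of dimension at most $4$. By Lemma~\ref{lem:nilp}(b), all monomials in $x$ of degree at least $9$ vanish, and these are the monomials with at least $8$ copies of the product.
\end{proof}

To prove Proposition~\ref{prop:core} we may assume that $K$ is algebraically closed. Indeed, $A\otimes\overline K$ has the same dimension and the same generator, it satisfies $L_a^4=0$ by Lemma~\ref{lem:lin}(b), and it contains $A$. We make this assumption for the rest of the paper; it is needed for the eigenspace decomposition in Lemma~\ref{lem:noU}. The external tool is a theorem of Gerstenhaber, which we use only for $n\le3$.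

\begin{theorem}[Gerstenhaber~\cite{Gerstenhaber}]\label{thm:gerst}
A linear space of nilpotent $n\times n$ matrices over $K$ has dimension at most $n(n-1)/2$. In case of equality it is conjugate to the space of all strictly upper triangular matrices.
\end{theorem}

In dimension at most $3$ this settles everything, even without a single generator.

\begin{lemma}\label{lem:dim3}
Every Engel binary commutative algebra $A$ of dimension $n$ with $1\le n\le3$ has $\operatorname{Ann}A\ne0$ and is nilpotent.
\end{lemma}

\begin{proof}
Suppose $\operatorname{Ann}A=0$. Then $a\mapsto L_a$ is injective, so $\{L_a\}$ is an $n$-dimensional space of nilpotent $n\times n$ matrices. By Theorem~\ref{thm:gerst}, $n\le n(n-1)/2$, which forces $n=3$ and equality. Then some $u\ne0$ satisfies $L_au=0$ for all $a$, that is, $u\in\operatorname{Ann}A$, a contradiction. So $\operatorname{Ann}A\ne0$. The quotient $A/\operatorname{Ann}A$ is nilpotent by induction on $n$, and Lemma~\ref{lem:nilp}(a) applies.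
\end{proof}

For $n=4$ the bound is $6$ and says nothing about the $4$-dimensional space $\{L_a\}$. We have to use the commutativity $L_ab=L_ba$ more seriously. The plan is to show that a counterexample $A$ to Proposition~\ref{prop:core} has the three properties
\[
\operatorname{Ann}A=0,\qquad A^2=A,\qquad L_y^3\not\equiv0 ,
\]
to deduce that the kernel of a generic $L_y$ is spanned by a vector depending \emph{linearly} on $y$, and to show that this kills too many products for $A^2=A$ to hold. The single generator is used only for the second and third properties.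

\subsection{The case $A^2\ne A$}

This is the case that resembles the example of Theorem~\ref{thm:main}, where the generator acts on the ideal $A^2$ by one operator and an element of $A^2$ acts by another. In dimension $4$ the second operator is forced to have rank $1$, and a nilpotent operator of rank $1$ cannot play the role of $F$.

\begin{lemma}\label{lem:perfect}
Let $A$ be a $4$-dimensional Engel binary commutative algebra generated by an element $x$, with $\operatorname{Ann}A=0$. Then $A^2=A$.
\end{lemma}

\begin{proof}
Suppose not. All monomials in $x$ of degree at least $2$ lie in $I=A^2$, so $A=Kx+I$ and $I$ is an ideal of dimension $3$. It is nilpotent by Lemma~\ref{lem:dim3}. Let $\rho(a)=L_a|_I$ and $V=\rho(A)=K\rho(x)+\rho(I)$, a linear space of nilpotent operators on $I$. A vector of $I$ killed by $V$ lies in $\operatorname{Ann}A=0$. So $V$ has no common nonzero kernel vector, and we shall contradict this.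

By Theorem~\ref{thm:gerst}, $\dim V\le2$, because a $3$-dimensional $V$ would be strictly triangularizable. By Lemma~\ref{lem:nilp}(b) applied to $I$, the space $\rho(I)$ has a common nonzero kernel vector, so $\rho(I)\ne V$ and $\dim\rho(I)\le1$. If $\rho(I)=0$, then $V$ is spanned by the nilpotent operator $\rho(x)$, which has a kernel. So $\rho(I)=KF_0$ with $F_0\ne0$, and $\rho(i)=\varphi(i)F_0$ for a nonzero linear form $\varphi$ on $I$. Commutativity gives
\[
\varphi(i)F_0j=ij=\varphi(j)F_0i\qquad(i,j\in I).
\]
Taking $i\in\ker\varphi$ and $\varphi(j)\ne0$, we see that $F_0$ kills the plane $\ker\varphi$. Thus $F_0$ has rank $1$: $F_0y=\omega(y)u$ with $u\ne0$ and $\omega$ a linear form.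

Let $E_0=\rho(x)$. For every $\tau\in K$ the operator $E_0+\tau F_0\in V$ is nilpotent, so $\operatorname{tr}(E_0+\tau F_0)^k=0$ for $k=1,2,3$. By cyclic invariance of the trace, the coefficient of $\tau$ is $k\operatorname{tr}(E_0^{k-1}F_0)=k\,\omega(E_0^{k-1}u)$. Hence $\omega$, and with it $F_0$, vanishes on $W=\langle u,E_0u,E_0^2u\rangle$. Since $E_0^3=0$, the nonzero space $W$ is $E_0$-invariant and contains a nonzero vector killed by $E_0$. This vector is killed by $V=KE_0+KF_0$, a contradiction.
\end{proof}

\subsection{The kernel of a generic multiplication}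

\begin{lemma}\label{lem:U}
Let $A$ be a $4$-dimensional Engel binary commutative algebra with $\operatorname{Ann}A=0$, $A^2=A$ and $L_y^3\not\equiv0$. Then there is a linear map $U\colon A\to A$, $U\ne0$, with $y\cdot Uy=0$ for all $y\in A$.
\end{lemma}

\begin{proof}
Fix a basis $a_1,\dots,a_4$ of $A$, let $R=K[X_1,\dots,X_4]$ and let $\mathcal L=\sum_iX_iL_{a_i}$, a $4\times4$ matrix of linear forms whose value at the point $y\in A$ is $L_y$. Then $\mathcal L^4=0$ and $\mathcal L^3\ne0$. Over the field $\operatorname{Frac}R$ the matrix $\mathcal L$ is therefore a single Jordan block, and $\mathcal L^3$ has rank $1$. The matrix $\mathcal L^3$ records both the kernel and the cokernel of $\mathcal L$, and its entries have degree only $3$; this will bound the degrees of both.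

Call a vector in $R^4$ \emph{primitive} if its entries have no common irreducible factor. A matrix of rank $1$ is a column times a row. Clearing denominators and common factors in the unique factorization domain $R$, we write
\[
\mathcal L^3=g\,u\,w^{\mathsf T},\qquad u,w\in R^4\text{ primitive},\quad 0\ne g\in\operatorname{Frac}R .
\]
An irreducible $\pi\in R$ fails to divide some $u_i$ and some $w_j$, hence fails to divide $u_iw_j$. The denominator of $g$ in lowest terms divides all $u_iw_j$, so it is a unit and $g\in R$. The nonzero entries $gu_iw_j$ are homogeneous of degree $3$, and factors of a homogeneous polynomial are homogeneous. So $g$ and the nonzero $u_i,w_j$ are homogeneous. Fixing $j$ with $w_j\ne0$ shows that all nonzero $u_i$ have the same degree $\deg u$, and fixing $i$ with $u_i\ne0$ shows the same for $w$. Thus $\deg g+\deg u+\deg w=3$. From $\mathcal L\mathcal L^3=0=\mathcal L^3\mathcal L$ we get $\mathcal Lu=0$ and $w^{\mathsf T}\mathcal L=0$. Evaluating at $y$, we obtain a vector $u(y)\in A$ and a linear form $w(y)$ on $A$ with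
\[
y\cdot u(y)=0,\qquad w(y)(yz)=0\qquad(y,z\in A).
\]

If $\deg u=0$, then $u$ is a nonzero constant vector in $\operatorname{Ann}A$, which is excluded. If $\deg w=0$, then $w$ is a nonzero constant form vanishing on $A^2=A$, which is absurd. Suppose $\deg w=1$, and put $\theta(y,z,v)=w(y)(zv)$, a trilinear form. It is symmetric in $z,v$ by commutativity. It vanishes for $y=z$, so it is antisymmetric in $y,z$. Alternating the two properties,
\begin{align*}
\theta(y,z,v)&=-\theta(z,y,v)=-\theta(z,v,y)=\theta(v,z,y)\\
&=\theta(v,y,z)=-\theta(y,v,z)=-\theta(y,z,v),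
\end{align*}
so $\theta=0$. Then every $w(y)$ vanishes on $A^2=A$, and $w=0$, which is absurd. Therefore $\deg u\ge1$ and $\deg w\ge2$, which forces $\deg u=1$. The map $Uy=u(y)$ is linear and nonzero.
\end{proof}

\subsection{Excluding the map $U$}

\begin{lemma}\label{lem:noU}
Let $A$ be a $4$-dimensional Engel binary commutative algebra with $\operatorname{Ann}A=0$ and $A^2=A$. Then every linear map $U\colon A\to A$ with $y\cdot Uy=0$ for all $y$ is zero.
\end{lemma}

\begin{proof}
Suppose $U\ne0$. Linearizing $y\cdot Uy=0$ gives
\begin{equation}\label{eq:U}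
(Uy)z=-y(Uz)\qquad(y,z\in A).
\end{equation}
Let $A=\bigoplus_\alpha A_\alpha$ be the decomposition into generalized eigenspaces $A_\alpha=\ker(U-\alpha)^4$. By~\eqref{eq:U}, the multiplication $A\otimes A\to A$ vanishes on the image of $U\otimes1+1\otimes U$. On $A_\alpha\otimes A_\beta$ this operator is $\alpha+\beta$ plus a sum of two commuting nilpotent operators, so it is invertible if $\alpha+\beta\ne0$. Hence
\begin{equation}\label{eq:grading}
A_\alpha A_\beta=0\qquad\text{unless }\beta=-\alpha .
\end{equation}
If $\alpha\ne0$ is an eigenvalue and $-\alpha$ is not, then $A_\alpha\subseteq\operatorname{Ann}A=0$, which is impossible. So the nonzero eigenvalues come in pairs $\pm\alpha$, and $A=A^2$ is the sum of $A_0A_0$ and the spaces $A_\alpha A_{-\alpha}$. We go through the possibilities for $U$. In most of them a count of the nonzero products already contradicts $\dim A^2=4$; in the others we use the trace identities~\eqref{eq:trace}.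

\medskip\noindent\emph{Two pairs $\pm\alpha,\pm\beta$.} The four eigenspaces are lines and $A_0=0$, so $\dim A^2\le2$.

\medskip\noindent\emph{One pair $\pm\alpha$.} Let $(a,b,c)$ be the dimensions of $A_\alpha,A_{-\alpha},A_0$; here $a,b\ge1$ and $a+b+c=4$. Then $\dim A^2\le ab+c(c+1)/2$. This is $3$ if $c=1$, and also if $c=0$ and $\{a,b\}=\{1,3\}$. Two cases remain.

\emph{Case $(2,2,0)$.} Let $P=A_\alpha$ and $Q=A_{-\alpha}$. By~\eqref{eq:grading}, $P^2=Q^2=0$, so the multiplication $P\otimes Q\to A$ is surjective, hence bijective, both spaces having dimension $4$. For $p\in P$ the operator $L_p$ kills $P$ and induces a nilpotent operator $\overline L_p$ on the plane $A/P$, depending linearly on $p$. By Theorem~\ref{thm:gerst} these operators span a space of dimension at most $1$, so $\overline L_{p_0}=0$ for some $p_0\ne0$, that is, $p_0Q\subseteq P$. Exchanging the roles of $P$ and $Q$, we find $0\ne q_0\in Q$ with $q_0P\subseteq Q$. Then $p_0q_0\in P\cap Q=0$, although $p_0\otimes q_0\ne0$. This contradicts injectivity.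

\emph{Case $(1,1,2)$.} Let $A_\alpha=Kv_1$, $A_{-\alpha}=Kv_2$, $V=\langle v_1,v_2\rangle$ and $g=v_1v_2$. By~\eqref{eq:grading}, $v_1^2=v_2^2=0$ and $VA_0=0$. For any basis $c_1,c_2$ of $A_0$ the four elements $g,\,c_1c_1,\,c_1c_2,\,c_2c_2$ span $A^2=A$, so they form a basis of $A$. Write $z^{(1)},z^{(2)}$ for the $v_1$- and $v_2$-coefficients of $z\in A=V\oplus A_0$. The operator $L_{v_1}$ sends $z$ to $z^{(2)}g$, so its trace is $g^{(2)}$; the operator $L_{v_2}$ sends $z$ to $z^{(1)}g$, so its trace is $g^{(1)}$. Both vanish, and $g\in A_0$.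

For $y\in A_0$ the operator $L_{v_1}L_y$ sends $z$ to $(yz)^{(2)}g$, with trace $(yg)^{(2)}$, and $L_{v_2}L_y$ sends $z$ to $(yz)^{(1)}g$, with trace $(yg)^{(1)}$. By~\eqref{eq:trace}, $yg\in A_0$ for all $y\in A_0$.

Let $\pi\colon A\to A_0$ be the projection along $V$. For $y\in A_0$ the nilpotent operator $L_y$ kills $V$, and the operator it induces on $A/V\cong A_0$ is $z\mapsto\pi(yz)$. So $A_0$ with the product $\pi(yz)$ is a $2$-dimensional Engel algebra. By Lemma~\ref{lem:dim3} we may choose the basis with $c_2$ in its annihilator, which means $c_1c_2,\,c_2c_2\in V$. Write $g=\gamma_1c_1+\gamma_2c_2$. Then $c_2g=\gamma_1c_1c_2+\gamma_2c_2c_2\in V\cap A_0=0$. Since $c_1c_2$ and $c_2c_2$ are linearly independent, $g=0$; but $g$ is a member of a basis.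

\medskip\noindent\emph{No nonzero eigenvalue.} Then $U$ is nilpotent and nonzero, with Jordan type $(4)$, $(3,1)$, $(2,2)$ or $(2,1,1)$. Note that $y\cdot Uy=0$ holds in particular for the basis vectors.

\emph{Type $(4)$.} Take a basis with $Uf_i=f_{i+1}$, where $f_5=0$. Then $f_1f_2=f_2f_3=f_3f_4=0$, and~\eqref{eq:U} reads $f_{i+1}f_j=-f_if_{j+1}$. This gives
\[
f_2f_2=-f_1f_3,\quad f_1f_4=-f_2f_3=0,\quad f_4f_2=-f_5f_1=0,\quad f_3f_3=-f_2f_4=0,
\]
and $f_4f_4=-f_3f_5=0$. So $A^2=\langle f_1f_1,f_1f_3\rangle$ has dimension at most $2$.

\emph{Type $(3,1)$.} Take a basis $f_1,f_2,f_3,g$ with $Uf_1=f_2$, $Uf_2=f_3$, $Uf_3=Ug=0$. Then $f_1f_2=f_2f_3=0$, and~\eqref{eq:U} gives $f_2f_2=-f_1f_3$ and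
\[
f_3f_3=-f_2(Uf_3)=0,\qquad f_2g=-f_1(Ug)=0,\qquad f_3g=-f_2(Ug)=0 .
\]
So $f_1f_1$, $h=f_1f_3$, $h'=f_1g$ and $gg$ span $A^2=A$ and form a basis; in particular $h,h'$ are linearly independent. The operator $L_{f_3}$ sends $f_1$ to $h$ and kills $f_2,f_3,g$; the operator $L_{f_2}$ sends $f_2$ to $-h$ and kills $f_1,f_3,g$. Their traces vanish, so $h=\eta f_3+\zeta g$ lies in $Z=\langle f_3,g\rangle$. If $\zeta=0$, then $L_{f_1}f_3=\eta f_3$, so $\eta=0$ by nilpotency and $h=0$, which is false. Hence $\zeta\ne0$. The operator $L_{f_1}L_{f_3}$ sends $f_1$ to $f_1h$ and kills the other basis vectors, and $L_{f_1}L_{f_2}$ sends $f_2$ to $-f_1h$ and kills the other basis vectors. By~\eqref{eq:trace} the $f_1$- and $f_2$-coefficients of $f_1h$ vanish, so $f_1h=\eta h+\zeta h'\in Z$ and therefore $h'\in Z$. Now $L_{f_1}$ maps the basis $f_3,g$ of $Z$ to the independent vectors $h,h'\in Z$. It is thus bijective on $Z$, which is impossible for a nilpotent operator.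

\emph{Type $(2,2)$.} Take a basis with $Uf_i=g_i$ and $Ug_i=0$ for $i=1,2$. Then $f_1g_1=f_2g_2=0$, and~\eqref{eq:U} gives $g_ig_j=-f_i(Ug_j)=0$ and $g_1f_2=-f_1g_2$. Put $h=f_1g_2$. The operator $L_{g_2}$ sends $f_1$ to $h$ and kills $f_2,g_1,g_2$; the operator $L_{g_1}$ sends $f_2$ to $-h$ and kills $f_1,g_1,g_2$. Their traces vanish, so $h=\eta_1g_1+\eta_2g_2$. Then $f_1h=\eta_2h$ and $f_2h=-\eta_1h$. If $h\ne0$, nilpotency of $L_{f_1}$ and $L_{f_2}$ gives $\eta_1=\eta_2=0$, a contradiction; so $h=0$. Hence $A^2=\langle f_1f_1,f_1f_2,f_2f_2\rangle$ has dimension at most $3$.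

\emph{Type $(2,1,1)$.} The image of $U$ is a line $Kg$ with $g=Uf$, and $fg=0$. For every $y$ we have $gy=(Uf)y=-f(Uy)\in Kfg=0$. So $0\ne g\in\operatorname{Ann}A$.

\medskip Every case leads to a contradiction, so $U=0$.
\end{proof}

\subsection{Proof of Proposition~\ref{prop:core}}

For $\dim A\le3$ the claim is Lemma~\ref{lem:dim3}. Let $\dim A=4$, let $x$ generate $A$, and suppose that $A$ is not nilpotent. If $\operatorname{Ann}A\ne0$, then $A/\operatorname{Ann}A$ is an Engel algebra of dimension at most $3$, hence nilpotent, and $A$ is nilpotent by Lemma~\ref{lem:nilp}(a). So $\operatorname{Ann}A=0$, and $A^2=A$ by Lemma~\ref{lem:perfect}. If $L_y^3\equiv0$, then all monomials in $x$ of degree at least $7$ vanish by Theorem~\ref{thm:engel}(b). As $A$ is spanned by monomials in $x$, a product of $7$ elements of $A$ is a linear combination of such monomials, so $A^7=0$. Hence $L_y^3\not\equiv0$. Lemma~\ref{lem:U} now provides a nonzero linear map $U$ with $y\cdot Uy=0$ for all $y$, and Lemma~\ref{lem:noU} says that no such map exists. This proves Proposition~\ref{prop:core}, and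 with it Theorem~\ref{thm:dim}. \qed

\begin{thebibliography}{9}

\bibitem{Gerstenhaber}
M.~Gerstenhaber, \emph{On nilalgebras and linear varieties of nilpotent matrices I}, Amer. J. Math. \textbf{80} (1958).

\bibitem{Piontkovski}
D.~Piontkovski, \emph{Multilinear nilalgebras and the Jacobian theorem}, arXiv:2510.02195 (2025).

\end{thebibliography}
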